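\title{Periodic graphs with summable weights have no sub-ballistic transport}

\begin{abstract}
We consider periodic weighted graphs over $\mathbb{Z}^d$ with finitely many vertices per cell and nonnegative, symmetric, summable edge weights, so that a vertex may have infinitely many neighbors. We show that on every connected graph of this kind the quantum evolution of a state concentrated at one vertex spreads at least linearly in time. Hence no such graph has sub-ballistic transport, and in particular none has diffusive or anomalous speed; this answers a question of Kerner, Post, Sabri and T\"aufer. The proof is a winding argument for the top band and uses no regularity of the Floquet matrix beyond continuity. For complex Hermitian weights we prove a dichotomy with an exact formula for the speed, which shows that sub-ballistic transport forces the position moment to stay bounded. Finally, for every $\alpha\in(0,1)$ we construct a connected graph with nonnegative weights and one finitely supported state that spreads like $t^\alpha$.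
\end{abstract}

\section{Introduction}

\subsection{Crystals and the spreading of a state}

Fix $d\ge1$ and a basis $\mathfrak{a}=(\mathfrak{a}_1,\dots,\mathfrak{a}_d)$ of $\mathbb{R}^d$, and write $k_{\mathfrak{a}}=\sum_{m=1}^d k_m\mathfrak{a}_m$ for $k\in\mathbb{Z}^d$. Let $v_1,\dots,v_\nu\in\mathbb{R}^d$ be finitely many points whose lattice translates $v_i+k_{\mathfrak{a}}$ are pairwise distinct, and let $V$ be the set of these translates. A \emph{crystal} $\Gamma$ is a periodic weighted graph on $V$: the edge from $v_i+n_{\mathfrak{a}}$ to $v_j+(n+k)_{\mathfrak{a}}$ has a weight $w_{ij}(k)$ that does not depend on $n$, and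
\[
w_{ij}(k)\ge0,\qquad w_{ij}(k)=w_{ji}(-k),\qquad \sum_{k\in\mathbb{Z}^d}w_{ij}(k)<\infty .
\]
The graph need not be locally finite: a vertex may have infinitely many neighbors. We call $\Gamma$ \emph{connected} if any two vertices are joined by a finite path of edges of positive weight. Given real constants $Q_1,\dots,Q_\nu$, the operator of the crystal acts on $\ell^2(V)$ by
\begin{equation}\label{eq:operator}
(\mathcal{H}\phi)(v_i+n_{\mathfrak{a}})=Q_i\,\phi(v_i+n_{\mathfrak{a}})+\sum_{j=1}^\nu\sum_{k\in\mathbb{Z}^d}w_{ij}(k)\,\phi\big(v_j+(n+k)_{\mathfrak{a}}\big).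
\end{equation}
It is bounded and self-adjoint, as the Floquet representation below shows.

The position operator $x$ records the cell of a vertex, $(x\phi)(v_i+n_{\mathfrak{a}})=n\,\phi(v_i+n_{\mathfrak{a}})$, and we set
\[
\|x\phi\|^2=\sum_{i,n}|n|^2\,|\phi(v_i+n_{\mathfrak{a}})|^2\in[0,\infty],
\qquad
M_\psi(t)=\|x\,e^{\mathrm{i}t\mathcal{H}}\psi\| ,
\]
where $|\cdot|$ is the Euclidean norm. If $\|\psi\|=1$, then $|e^{\mathrm{i}t\mathcal{H}}\psi|^2$ is a probability distribution on $V$, and $M_\psi(t)$ is the root-mean-square distance of the cell from the origin at time $t$. Growth like $t$ is motion at a constant speed, and growth like $t^{1/2}$ is the rate of a simple random walk. Transport is called \emph{sub-ballistic} if $M_\psi(t)/t\to0$ as $t\to\infty$ for every compactly (that is, finitely) supported $\psi$; this includes the requirement that $M_\psi(t)$ be finite for all large $t$. We write $f(t)\sim t^\beta$ if $ct^\beta\le f(t)\le Ct^\beta$ for all large $t$, with constants $0<c\le C<\infty$. A graph without edges has $M_\psi(t)=\|x\psi\|$ for all $t$, and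 to exclude such trivial cases one assumes connectedness. The following question was posed in \cite{KPST}.

\medskip
\noindent\textbf{Question.} \emph{Is there a connected crystal with sub-ballistic transport? If so, is there one with diffusive speed, $M_\psi(t)\sim t^{1/2}$ for every nonzero compactly supported $\psi$? Is there one with anomalous speed, $M_\psi(t)\sim t^\alpha$ for every nonzero compactly supported $\psi$, with $\alpha\in(0,1)\setminus\{\frac12\}$?}

\subsection{The Floquet picture}

Let $\mathbb{T}^d=\mathbb{R}^d/\mathbb{Z}^d$. The Floquet transform $\phi\mapsto\hat\phi=(\hat\phi_1,\dots,\hat\phi_\nu)$,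
\[
\hat\phi_i(\theta)=\sum_{n\in\mathbb{Z}^d}\phi(v_i+n_{\mathfrak{a}})\,e^{-2\pi\mathrm{i}n\cdot\theta},
\]
is unitary from $\ell^2(V)$ onto $L^2(\mathbb{T}^d)^\nu$. Writing $e^{-2\pi\mathrm{i}n\cdot\theta}=e^{2\pi\mathrm{i}k\cdot\theta}e^{-2\pi\mathrm{i}(n+k)\cdot\theta}$ in \eqref{eq:operator} gives $\widehat{\mathcal{H}\phi}(\theta)=H(\theta)\hat\phi(\theta)$, where the \emph{Floquet matrix} $H(\theta)=(h_{ij}(\theta))_{i,j=1}^\nu$ has entries
\[
h_{ij}(\theta)=Q_i\delta_{ij}+\sum_{k\in\mathbb{Z}^d}w_{ij}(k)\,e^{2\pi\mathrm{i}k\cdot\theta}.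
\]
Summability makes $H$ continuous, and symmetry makes each $H(\theta)$ Hermitian. The evolved state has transform $u_t(\theta)=e^{\mathrm{i}tH(\theta)}\hat\psi(\theta)$. If $\psi$ is compactly supported, then $\hat\psi$ is a vector of trigonometric polynomials and $u_t$ is continuous. The ordered eigenvalues $E_1(\theta)\le\dots\le E_\nu(\theta)$ of $H(\theta)$ are the \emph{bands}.

Let $W^{1,2}=W^{1,2}(\mathbb{T}^d)$ be the Sobolev space of all $f=\sum_nc_ne^{2\pi\mathrm{i}n\cdot\theta}$ with $\sum_n(1+|n|^2)|c_n|^2<\infty$, with weak derivatives $\partial_mf=\sum_n2\pi\mathrm{i}n_mc_ne^{2\pi\mathrm{i}n\cdot\theta}$; a vector or matrix function lies in $W^{1,2}$ if its entries do. By Parseval's identity, for $\phi\in\ell^2(V)$,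
\begin{equation}\label{eq:parseval}
\|x\phi\|<\infty\iff\hat\phi\in W^{1,2},\qquad\text{and then}\qquad \|x\phi\|=\frac1{2\pi}\|\nabla\hat\phi\|_{L^2}.
\end{equation}
The question thus asks how fast $\|\nabla u_t\|_{L^2}$ must grow. In the same way, $H\in W^{1,2}$ if and only if
\begin{equation}\label{eq:moment}
\sum_{i,j=1}^\nu\sum_{k\in\mathbb{Z}^d}|k|^2\,|w_{ij}(k)|^2<\infty .
\end{equation}

For the chain $d=\nu=1$, $w(\pm1)=1$, $Q=0$, the Floquet matrix is the function $h(\theta)=2\cos2\pi\theta$. With $\psi=\delta_{v_1}$ we have $u_t=e^{\mathrm{i}th}$ and $M_\psi(t)=\frac{|t|}{2\pi}\|h'\|_{L^2}=\sqrt2\,|t|$. More generally, it is known from \cite{KPST} that for $\nu=1$ and a Lipschitz Floquet function $h$ the limit of $M_{\delta_v}(t)/t$ is nonzero, so that such a crystal is not sub-ballistic.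

To see where slower growth could come from, suppose for a moment that the bands are simple and smooth, with smooth projections $P_j(\theta)$. Then
\begin{equation}\label{eq:heuristic}
\nabla u_t=\mathrm{i}t\sum_je^{\mathrm{i}tE_j}(\nabla E_j)\,P_j\hat\psi+\sum_je^{\mathrm{i}tE_j}\nabla(P_j\hat\psi).
\end{equation}
The first sum is linear in $t$ and the second is bounded, so $M_\psi(t)$ either grows linearly or stays bounded. With weights that are merely summable, both halves of this argument break down. The bands are only continuous, and a continuous function can be nonconstant while its gradient vanishes almost everywhere. Where bands meet, $\nabla P_j$ need not be square integrable; the second sum is then finite only through cancellation between bands, and the cancellation weakens as the phases $e^{\mathrm{i}tE_j}$ drift apart. This can produce growth between bounded and linear, and one might well guess that the answer to the question is yes. The mechanism is real, but it slows down only special states.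

\subsection{Results}

Inner products are linear in the second slot.

\begin{theorem}\label{thm:main}
Let $\Gamma$ be a connected crystal. The largest eigenvalue of $H(0)$ is simple, with a unit eigenvector $\varphi$ that has strictly positive entries. Let $\psi$ be compactly supported with
\[
\langle\varphi,\hat\psi(0)\rangle=\sum_i\varphi_i\sum_n\psi(v_i+n_{\mathfrak{a}})\ne0;
\]
this holds for $\psi=\delta_v$ for every vertex $v$, and for every nonzero $\psi\ge0$. Then there are $c,t_0>0$ with
\[
\|x\,e^{\mathrm{i}t\mathcal{H}}\psi\|\ge c\,t\qquad(t\ge t_0),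
\]
where the value $+\infty$ is allowed on the left. Consequently no connected crystal has sub-ballistic transport, and for no $\alpha<1$ can $M_\psi(t)\sim t^\alpha$ hold for every nonzero compactly supported $\psi$.
\end{theorem}

All three parts of the question therefore have a negative answer. Neither the sign of the weights nor the condition on $\psi$ can be dropped.

\begin{example}[signed weights]\label{ex:signed}
Let $d=1$, $\nu=2$, $Q_1=Q_2=0$, $w_{11}(\pm1)=\frac12$, $w_{22}(\pm1)=-\frac12$, $w_{12}(\pm1)=\pm\frac12$, $w_{21}(\pm1)=\mp\frac12$, and all other weights zero. The weights are real and symmetric, the edges of nonzero weight form a connected graph, and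
\[
H(\theta)=\begin{pmatrix}\cos2\pi\theta&\mathrm{i}\sin2\pi\theta\\-\mathrm{i}\sin2\pi\theta&-\cos2\pi\theta\end{pmatrix}.
\]
Since $H^2=1$, we have $e^{\mathrm{i}tH}=\cos t+\mathrm{i}\sin t\,H$, so $M_\psi(t)\le\|x\psi\|+\|x\mathcal{H}\psi\|$ is bounded in $t$ for every compactly supported $\psi$.
\end{example}

\begin{example}[a state orthogonal to $\varphi$]\label{ex:doubled}
Let $d=1$, $\nu=2$, $Q_1=Q_2=0$, $w_{ij}(\pm1)=1$ for all $i,j$, and all other weights zero. This crystal is connected, $H(\theta)$ is $2\cos2\pi\theta$ times the all-ones matrix, and $\varphi=(1,1)/\sqrt2$. The state $\psi=\delta_{v_1}-\delta_{v_2}$ has $\hat\psi=(1,-1)$ and $\mathcal{H}\psi=0$, so $M_\psi(t)=0$ for all $t$. For $\delta_{v_1}$ we find $u_t=\frac12e^{4\mathrm{i}t\cos2\pi\theta}(1,1)+\frac12(1,-1)$, hence $|u_t'|^2=32\pi^2t^2\sin^22\pi\theta$ and $M_{\delta_{v_1}}(t)=2|t|$.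
\end{example}

Example \ref{ex:signed} is sub-ballistic, but only because nothing spreads. The second theorem shows that this is the only way, for arbitrary weights, and it gives the exact speed. The operator \eqref{eq:operator}, the matrix $H(\theta)$ and the notion of sub-ballistic transport are defined as above.

\begin{theorem}\label{thm:dichotomy}
Let $w_{ij}\in\ell^1(\mathbb{Z}^d)$ be complex with $w_{ij}(k)=\overline{w_{ji}(-k)}$ and let the $Q_i$ be real; no sign or connectedness assumption is made. Let $P_E(\theta)$ be the spectral projection of $H(\theta)$ for the eigenvalue $E$.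
\begin{enumerate}
\item[(a)] The set $G=\{t\in\mathbb{R}: M_\psi(t)<\infty\text{ for all compactly supported }\psi\}$ is a subgroup of $\mathbb{R}$. If \eqref{eq:moment} holds, then $G=\mathbb{R}$. Otherwise $G$ is discrete.
\item[(b)] If $G=\mathbb{R}$, then $E_j\in W^{1,2}$, and for almost every $\theta$ all $E_j$ with $E_j(\theta)=E$ have the same gradient at $\theta$, denoted $\nabla E$. For every compactly supported $\psi$ the limit $L(\psi)=\lim_{t\to\infty}M_\psi(t)/t$ exists, is finite, and
\[
L(\psi)^2=\frac1{4\pi^2}\int_{\mathbb{T}^d}\sum_{E\in\sigma(H(\theta))}|\nabla E|^2\,|P_E\hat\psi|^2\,d\theta,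
\qquad
\sum_{i=1}^\nu L(\delta_{v_i})^2=\frac1{4\pi^2}\sum_{j=1}^\nu\|\nabla E_j\|_{L^2}^2 .
\]
\item[(c)] The following are equivalent: \textup{(i)} transport is sub-ballistic; \textup{(ii)} \eqref{eq:moment} holds and all $E_j$ are constant; \textup{(iii)} $\sup_{t\in\mathbb{R}}M_\psi(t)<\infty$ for every compactly supported $\psi$. Hence $M_\psi(t)\sim t^\alpha$ for all nonzero compactly supported $\psi$, with $\alpha\in(0,1)$, is impossible even for signed or complex weights.
\item[(d)] If moreover the weights are nonnegative and $\Gamma$ is connected, then either \eqref{eq:moment} holds and $0<L(\delta_v)<\infty$ for every vertex $v$; or, for every $t$ outside a discrete set of times, $M_{\delta_{v_i}}(t)=\infty$ for some $i$.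
\end{enumerate}
\end{theorem}

The third theorem shows that ``every $\psi$'' in the question cannot be weakened to ``some $\psi$''.

\begin{theorem}\label{thm:anomalous}
For every $d\ge1$ and $\alpha\in(0,1)$ there are a connected crystal over $\mathbb{Z}^d$ with $\nu=4$ that satisfies \eqref{eq:moment}, and a finitely supported $\psi\ne0$ with $M_\psi(t)\sim t^\alpha$.
\end{theorem}

Section \ref{sec:tools} collects the analytic tools, and Section \ref{sec:scalar} shows the main idea for one vertex per cell. The three theorems are proved in Sections \ref{sec:main}, \ref{sec:dichotomy} and \ref{sec:anomalous}.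

\section{Sobolev functions along lines, and winding}\label{sec:tools}

All functions whose Sobolev norms we need are continuous, and for them membership in $W^{1,2}$ can be tested on lines. A \emph{line in direction $m$} is a circle in $\mathbb{T}^d$ on which all coordinates except $\theta_m$ are fixed; for $d=1$ it is $\mathbb{T}$ itself. A function on an interval is absolutely continuous if and only if it is the integral of an $L^1$ function, which is then its derivative almost everywhere.

\begin{lemma}\label{lem:lines}
Let $f:\mathbb{T}^d\to\mathbb{C}$ be continuous. Then $f\in W^{1,2}$ if and only if, for each $m$, the function $f$ is absolutely continuous on almost every line in direction $m$ and its pointwise partial derivative in that direction lies in $L^2(\mathbb{T}^d)$. In this case the pointwise and weak partial derivatives agree almost everywhere.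
\end{lemma}

\begin{proof}
Let $f\in W^{1,2}$ and let $f_N$ be the partial sums of its Fourier series, so that $f_N\to f$ and $\partial_mf_N\to\partial_mf$ in $L^2(\mathbb{T}^d)$. By Fubini's theorem, along a subsequence both convergences hold in $L^2$ of almost every line in direction $m$. On such a line, the identity $f_N(b)-f_N(a)=\int_a^b\partial_mf_N$ passes to the limit for almost all $a,b$, and by continuity of $f$ the limit identity holds for all $a,b$. So $f$ is absolutely continuous on the line, with derivative $\partial_mf$. Conversely, assume the condition on lines. The set where the pointwise derivative $g_m$ exists is Borel because $f$ is continuous, and it has full measure by Fubini's theorem. Integration by parts along lines shows that $g_m$ has Fourier coefficients $2\pi\mathrm{i}n_mc_n$, and $g_m\in L^2$ gives $\sum_nn_m^2|c_n|^2<\infty$.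
\end{proof}

A product of absolutely continuous functions on a line is absolutely continuous and obeys the product rule. Lemma \ref{lem:lines} therefore shows that \emph{the continuous matrix functions in $W^{1,2}$ form an algebra closed under adjoints, and $\partial_m(FK)=(\partial_mF)K+F\,\partial_mK$ almost everywhere.}

The next lemma is the source of all lower bounds: a curve that stays away from the origin and turns around it through a large angle is long.

\begin{lemma}[winding]\label{lem:winding}
Let $g:[0,s]\to\mathbb{C}$ be absolutely continuous with $|g|\ge b>0$, and let $\vartheta:[0,s]\to\mathbb{R}$ be continuous with $g=|g|e^{\mathrm{i}\vartheta}$. Then $\vartheta$ is absolutely continuous, and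
\[
\int_0^s|g'|^2\ge\frac{b^2}{s}\,|\vartheta(s)-\vartheta(0)|^2 .
\]
\end{lemma}

\begin{proof}
Near a point $a\in[0,s]$ the functions $\vartheta$ and $\vartheta(a)+\operatorname{Arg}(g/g(a))$, with $\operatorname{Arg}$ the principal argument, are continuous arguments of $g$ that agree at $a$, so they coincide. As $\operatorname{Arg}$ is smooth near $1$, the function $\vartheta$ is absolutely continuous near $a$ with $\vartheta'=\operatorname{Im}(g'/g)$. By compactness this holds on $[0,s]$. Hence $|\vartheta(s)-\vartheta(0)|\le b^{-1}\int_0^s|g'|\le b^{-1}\sqrt{s}\,(\int_0^s|g'|^2)^{1/2}$.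
\end{proof}

For matrices, $\|\cdot\|$ is the operator norm, and $\|F\|_\infty=\max_\theta\|F(\theta)\|$. We use \emph{Weyl's inequality}: the ordered eigenvalues of Hermitian matrices $A,A'$ of the same size satisfy $|E_j(A)-E_j(A')|\le\|A-A'\|$. In particular the bands are continuous.

\section{One vertex per cell}\label{sec:scalar}

Let $\nu=1$, let $\Gamma$ be a connected crystal with Floquet function $h$, and let $\psi=\delta_{v_1}$, so that $u_t=e^{\mathrm{i}th}$. Here the moment can be computed exactly: for $t\ne0$,
\begin{equation}\label{eq:scalar}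
M_\psi(t)=|t|\Big(\sum_k|k|^2w(k)^2\Big)^{1/2}\in(0,\infty].
\end{equation}
Indeed, on a line $u_t$ is absolutely continuous if $h$ is, and the converse holds by Lemma \ref{lem:winding}, because $th$ is a continuous argument of $u_t$. On such lines $|\partial_mu_t|=|t|\,|\partial_mh|$. By Lemma \ref{lem:lines}, $u_t\in W^{1,2}$ if and only if $h\in W^{1,2}$, and then $\|\nabla u_t\|_{L^2}=|t|\,\|\nabla h\|_{L^2}$. Now \eqref{eq:scalar} follows from \eqref{eq:parseval} and Parseval's identity for $h$; the sum is positive because a connected graph has an edge with $k\ne0$. For $d=1$ and $w(k)=|k|^{-\gamma}$, $k\ne0$, the weights are summable for $\gamma>1$, the speed is finite for $\gamma>\frac32$, and $M_\psi(t)=\infty$ for all $t\ne0$ when $1<\gamma\le\frac32$. So both alternatives of Theorem \ref{thm:dichotomy}(d) occur, and the value $+\infty$ in Theorem \ref{thm:main} cannot be excluded.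

This computation relies on the exact form $u_t=e^{\mathrm{i}th}$, and it does not survive the perturbations that other bands cause when $\nu\ge2$. Here is a weaker bound by an argument that does. Let $d=1$ and $0<s<1$. Since $w$ is even and nonnegative,
\[
h(0)-h(s)=\sum_kw(k)\,(1-\cos2\pi ks)\ge0 .
\]
Equality would force $ks\in\mathbb{Z}$ for all $k$ with $w(k)>0$. By connectedness these $k$ generate $\mathbb{Z}$, so $s\in\mathbb{Z}$, which is false. Thus $h(0)-h(s)>0$. As $\theta$ runs from $0$ to $s$, the point $u_t(\theta)$ moves on the unit circle and its argument changes by $t(h(0)-h(s))$. If $M_\psi(t)<\infty$, then $u_t$ is absolutely continuous, and Lemma \ref{lem:winding} with $b=1$ gives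
\[
M_\psi(t)\ge\frac{h(0)-h(s)}{2\pi\sqrt s}\,t\qquad(t>0).
\]
For the chain and $s=\frac12$ this reads $M_\psi(t)\ge\frac{2\sqrt2}{\pi}t$, to be compared with the true value $\sqrt2\,t$. The argument uses $h$ only through continuity and its values at two points. It also tolerates errors: if $u_t$ is replaced by $e^{\mathrm{i}th}(1+\eta)$ with an arbitrary continuous $\eta$, $|\eta|\le\frac12$, then the argument changes by at most $\pi/6$ at each point, which is negligible against $t$.

\section{The top band and the linear lower bound}\label{sec:main}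

Let $\Gamma$ be a connected crystal. To repeat the winding argument we need a band that is not constant and a scalar function, controlled by $u_t$, whose phase follows that band. Nonnegative weights single out the top band $\lambda(\theta)=E_\nu(\theta)$ near $\theta=0$.

\begin{lemma}\label{lem:top}
\textup{(a)} $\lambda(0)$ is a simple eigenvalue of $H(0)$, with a unit eigenvector $\varphi$ that has strictly positive entries. \textup{(b)} $\lambda(\theta)<\lambda(0)$ for $\theta\in\mathbb{R}^d\setminus\mathbb{Z}^d$.
\end{lemma}

\begin{proof}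
For a unit vector $u\in\mathbb{C}^\nu$ put $|u|=(|u_i|)_i$. The number $\langle u,H(\theta)u\rangle$ is real, and $w_{ij}(k)\ge0$, so
\begin{equation}\label{eq:domination}
\langle u,H(\theta)u\rangle=\sum_iQ_i|u_i|^2+\sum_{i,j,k}w_{ij}(k)\operatorname{Re}\big(\bar u_ie^{2\pi\mathrm{i}k\cdot\theta}u_j\big)\le\langle|u|,H(0)|u|\rangle\le\lambda(0).
\end{equation}
If the last inequality is an equality, then $|u|$ maximizes the quadratic form of $H(0)$ on the unit sphere and is an eigenvector for $\lambda(0)$.

(a) This is the Perron--Frobenius theorem, whose proof is short here. Let $u$ be a unit eigenvector of $H(0)$ for $\lambda(0)$. Equality holds in \eqref{eq:domination} with $\theta=0$, so $H(0)|u|=\lambda(0)|u|$. Let $I=\{i:u_i=0\}$, a proper subset of $\{1,\dots,\nu\}$. For $i\in I$, row $i$ of the eigenvalue equation reads $0=\sum_{j\notin I}\sum_kw_{ij}(k)|u_j|$, so $w_{ij}(k)=0$ for all $i\in I$, $j\notin I$ and all $k$. No edge of positive weight joins a translate of a $v_i$, $i\in I$, to a translate of a $v_j$, $j\notin I$, and connectedness gives $I=\emptyset$.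 So no eigenvector for $\lambda(0)$ has a zero entry. An eigenspace of dimension at least two would contain a nonzero vector with first entry zero, so $\lambda(0)$ is simple, and $\varphi=|u|$ is as required.

(b) Suppose $\lambda(\theta)\ge\lambda(0)$, and let $u$ be a unit eigenvector of $H(\theta)$ for $\lambda(\theta)$. Equality holds throughout \eqref{eq:domination}. The second equality and (a) give $|u|=\varphi$, so $u_i=\varphi_iz_i$ with $|z_i|=1$. The first equality holds term by term, so $\bar z_ie^{2\pi\mathrm{i}k\cdot\theta}z_j=1$ whenever $w_{ij}(k)>0$. Define $f(v_i+n_{\mathfrak{a}})=e^{2\pi\mathrm{i}n\cdot\theta}z_i$. Along an edge of positive weight from $v_i+n_{\mathfrak{a}}$ to $v_j+(n+k)_{\mathfrak{a}}$,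
\[
f\big(v_j+(n+k)_{\mathfrak{a}}\big)=e^{2\pi\mathrm{i}n\cdot\theta}e^{2\pi\mathrm{i}k\cdot\theta}z_j=e^{2\pi\mathrm{i}n\cdot\theta}z_i=f(v_i+n_{\mathfrak{a}}).
\]
As $\Gamma$ is connected, $f$ is constant. Comparing $v_1+n_{\mathfrak{a}}$ with $v_1$ gives $e^{2\pi\mathrm{i}n\cdot\theta}=1$ for all $n\in\mathbb{Z}^d$, that is, $\theta\in\mathbb{Z}^d$.
\end{proof}

This lemma is the only place where nonnegativity and connectedness enter. In Example \ref{ex:signed} the top band is the constant $1$. The lemma gives no information away from $0$: in Example \ref{ex:doubled}, $\lambda(\theta)=\max(0,4\cos2\pi\theta)$ is constant on $[\frac14,\frac34]$.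

Near $0$ the eigenvalue $\lambda(\theta)$ stays simple; let $P(\theta)$ be its projection. The component $Pu_t=e^{\mathrm{i}t\lambda}P\hat\psi$ carries exactly the phase we want, but we do not know that $P\in W^{1,2}$, so $\nabla(Pu_t)$ is not controlled by $\nabla u_t$. We pair $u_t$ with the \emph{constant} vector $\varphi$ instead,
\[
g_t(\theta)=\langle\varphi,u_t(\theta)\rangle ,
\]
which cannot increase derivatives: $|\partial_mg_t|\le|\partial_mu_t|$. The price is a contribution from the other bands. We have no control over its derivative, but it is small uniformly in $t$, and this is the kind of error that winding tolerates.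

\begin{lemma}\label{lem:phase}
Let $\psi$ be compactly supported with $a=\langle\varphi,\hat\psi(0)\rangle\ne0$. There is $\varepsilon\in(0,\frac12)$ such that for all $t\in\mathbb{R}$ and $|\theta|\le\varepsilon$,
\[
g_t(\theta)=a\,e^{\mathrm{i}t\lambda(\theta)}\big(1+\eta_t(\theta)\big),\qquad|\eta_t(\theta)|\le\tfrac12,
\]
with $\eta_t$ continuous.
\end{lemma}

\begin{proof}
If $\nu=1$, then $P=1$. If $\nu\ge2$, let $\gamma=\lambda(0)-E_{\nu-1}(0)$, which is positive by Lemma \ref{lem:top}(a), and let $\mathcal{C}$ be the circle of radius $\gamma/2$ about $\lambda(0)$. When $\|H(\theta)-H(0)\|<\gamma/2$, Weyl's inequality puts $\lambda(\theta)$ inside $\mathcal{C}$ and all other bands outside, so $P(\theta)=\frac1{2\pi\mathrm{i}}\oint_{\mathcal{C}}(z-H(\theta))^{-1}dz$. In both cases $P$ is continuous near $0$, and $P(0)\varphi=\varphi$. Put $P^\perp=1-P$. Both projections commute with $e^{\mathrm{i}tH}$, so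
\[
g_t=e^{\mathrm{i}t\lambda}p+R_t,\qquad p=\langle\varphi,P\hat\psi\rangle,\qquad R_t=\langle P^\perp\varphi,e^{\mathrm{i}tH}P^\perp\hat\psi\rangle,
\]
and $|R_t|\le|P^\perp\varphi|\,|\hat\psi|$ by unitarity, a bound independent of $t$. The functions $p$ and $|P^\perp\varphi|\,|\hat\psi|$ are continuous near $0$, with values $\langle P(0)\varphi,\hat\psi(0)\rangle=a$ and $0$ at $\theta=0$. Choose $\varepsilon\in(0,\frac12)$ with $|p-a|\le|a|/4$ and $|P^\perp\varphi|\,|\hat\psi|\le|a|/4$ for $|\theta|\le\varepsilon$. Then $\eta_t=(p-a)/a+e^{-\mathrm{i}t\lambda}R_t/a$ has modulus at most $\frac12$, and $\eta_t=e^{-\mathrm{i}t\lambda}g_t/a-1$ is continuous.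
\end{proof}

The lemma uses summability of the weights, through the continuity of $H$, and finiteness of $\nu$, which turns simplicity of $\lambda(0)$ into a gap $\gamma>0$.

\begin{proof}[Proof of Theorem \ref{thm:main}]
The first assertion is Lemma \ref{lem:top}(a). For nonzero $\psi\ge0$, and in particular for $\psi=\delta_v$, we have $\langle\varphi,\hat\psi(0)\rangle>0$ since all $\varphi_i>0$.

Let $\psi$, $a$, $\varepsilon$ be as in Lemma \ref{lem:phase}. Write $\theta=(\theta_1,y)\in\mathbb{R}\times\mathbb{R}^{d-1}$ and $s=\varepsilon/2$. Since $(s,0)\notin\mathbb{Z}^d$, Lemma \ref{lem:top}(b) gives $\lambda(0,0)-\lambda(s,0)=4\kappa$ with $\kappa>0$. A single segment has measure zero when $d\ge2$, so we thicken it: by continuity there is $\rho\in(0,\varepsilon/2)$ with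
\[
\lambda(0,y)-\lambda(s,y)\ge2\kappa\qquad(y\in B),\qquad B=\{y\in\mathbb{R}^{d-1}:|y|\le\rho\}.
\]
The cylinder $[0,s]\times B$ lies in the ball $|\theta|\le\varepsilon$, which embeds in $\mathbb{T}^d$ as $\varepsilon<\frac12$. For $d=1$ there is no $y$; we then omit the integration in $y$ and set $|B|=1$.

Let $t\ge t_0=\pi/(3\kappa)$. If $M_\psi(t)=\infty$ there is nothing to prove. Otherwise $u_t\in W^{1,2}$ by \eqref{eq:parseval}, so $g_t$ is a continuous function in $W^{1,2}$, and by Lemma \ref{lem:lines} the map $\theta_1\mapsto g_t(\theta_1,y)$ is absolutely continuous on $[0,s]$ for almost every $y\in B$. By Lemma \ref{lem:phase}, $|g_t/a|\ge\frac12$ on the cylinder, and $\vartheta_t=t\lambda+\operatorname{Arg}(1+\eta_t)$ is a continuous argument of $g_t/a$, where $|\operatorname{Arg}(1+\eta_t)|\le\arcsin\frac12=\frac\pi6$. Therefore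
\[
|\vartheta_t(s,y)-\vartheta_t(0,y)|\ge2\kappa t-\frac\pi3\ge\kappa t ,
\]
and Lemma \ref{lem:winding}, applied to $g_t/a$ with $b=\frac12$, gives $\int_0^s|\partial_1g_t|^2\,d\theta_1\ge\frac{|a|^2\kappa^2}{4s}t^2$ for almost every $y\in B$. Integrating over $B$ and using $|\partial_1g_t|\le|\partial_1u_t|$, we obtain
\[
M_\psi(t)\ge\frac1{2\pi}\|\partial_1g_t\|_{L^2}\ge c\,t,\qquad c=\frac{|a|\kappa}{4\pi}\sqrt{\frac{|B|}{s}}>0 .
\]
Finally, the bound $M_{\delta_v}(t)\ge ct$ is incompatible with $M_{\delta_v}(t)/t\to0$ and with $M_{\delta_v}(t)\le Ct^\alpha$ for $\alpha<1$.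
\end{proof}

\begin{remark}[higher moments]
For $\|\phi\|=1$ and $q\ge1$, H\"older's inequality for the probability distribution $|\phi|^2$ gives $\||x|^q\phi\|\ge\|x\phi\|^q$, where $|x|^q$ multiplies by $|n|^q$. After normalizing $\psi$, Theorem \ref{thm:main} yields $\||x|^qe^{\mathrm{i}t\mathcal{H}}\psi\|\ge c_qt^q$ for $t\ge t_0$ and all $q\ge1$.
\end{remark}

\section{The dichotomy and the exact speed}\label{sec:dichotomy}

Now the weights are complex and Hermitian, as in Theorem \ref{thm:dichotomy}. The plan is to make \eqref{eq:heuristic} rigorous without differentiating eigenprojections. We first show that finite moments force $H\in W^{1,2}$, and then differentiate $e^{\mathrm{i}tH}$ as a whole.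

\subsection{Times of finite moment}

We pass from $H$ to $e^{\mathrm{i}tH}$ and back by power series.

\begin{lemma}\label{lem:series}
Let $F$ be a continuous matrix function in $W^{1,2}$, and let $\sum_nc_nz^n$ have radius of convergence larger than $\|F\|_\infty$. Then $\sum_nc_nF^n\in W^{1,2}$, and almost everywhere
\[
\partial_m\sum_nc_nF^n=\sum_{n\ge1}c_n\sum_{l=0}^{n-1}F^l(\partial_mF)F^{n-1-l}.
\]
\end{lemma}

\begin{proof}
By the product rule the inner sum is $\partial_m(F^n)$, and its norm at $\theta$ is at most $n\|F\|_\infty^{n-1}\|\partial_mF(\theta)\|$. Since $\sum_nn|c_n|\,\|F\|_\infty^{n-1}<\infty$, the right side converges absolutely in $L^2$ and almost everywhere. The series $\sum_nc_nF^n$ converges uniformly, so it converges in the complete space $W^{1,2}$.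
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:dichotomy}\textup{(a)}]
The transform of $\delta_{v_i}$ is the basis vector $\mathbf{e}_i$, so $M_{\delta_{v_i}}(t)<\infty$ means that column $i$ of $e^{\mathrm{i}tH}$ lies in $W^{1,2}$. Multiplication by a trigonometric polynomial preserves $W^{1,2}$. Hence
\begin{equation}\label{eq:G}
G=\{t: M_{\delta_{v_i}}(t)<\infty\text{ for }i=1,\dots,\nu\}=\{t: e^{\mathrm{i}tH}\in W^{1,2}\}.
\end{equation}
This set contains $0$, and it is closed under sums and negatives because $e^{\mathrm{i}(t+t')H}=e^{\mathrm{i}tH}e^{\mathrm{i}t'H}$ and $e^{-\mathrm{i}tH}=(e^{\mathrm{i}tH})^*$. If \eqref{eq:moment} holds, then $H\in W^{1,2}$, and Lemma \ref{lem:series} for the exponential series gives $G=\mathbb{R}$.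

Suppose that $G$ is not discrete. A nondiscrete subgroup of $\mathbb{R}$ has nonzero elements arbitrarily close to $0$, so there is $t\in G$, $t\ne0$, with $|t|\,\|H\|_\infty\le\frac12$. Put $X=e^{\mathrm{i}tH}-1\in W^{1,2}$. From $|e^{\mathrm{i}r}-1|\le|r|$ for real $r$ and the spectral theorem, $\|X\|_\infty\le\frac12$. For $|r|\le\frac12$ the principal logarithm of $e^{\mathrm{i}r}$ is $\mathrm{i}r$, so $\mathrm{i}tH=\sum_{n\ge1}(-1)^{n+1}X^n/n$. This series has radius of convergence $1$, and Lemma \ref{lem:series} gives $H\in W^{1,2}$, which is \eqref{eq:moment}.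
\end{proof}

\begin{example}\label{ex:discrete}
The discrete group can be nontrivial. Let $d=1$, $\nu=2$, $\omega(\theta)=\sum_{n\ge1}2^{-n}\cos(2\pi2^n\theta)$, $r=(\cos\omega,\sin\omega)^\top$, $\Pi=rr^\top$ and $H=2\pi\Pi$. The Fourier coefficients of $\omega$ are summable, hence so are those of $e^{\pm2\mathrm{i}\omega}$ ($\ell^1$ is a Banach algebra under convolution) and of the entries $\frac12(1\pm\cos2\omega)$, $\frac12\sin2\omega$ of $\Pi$. On the other hand $\omega\notin W^{1,2}$, since each $n$ contributes $\frac12$ to $\sum_kk^2|c_k|^2$. As $2\omega$ is a continuous argument of $e^{2\mathrm{i}\omega}$, Lemmas \ref{lem:lines} and \ref{lem:winding} give $e^{2\mathrm{i}\omega}\notin W^{1,2}$, so $\Pi\notin W^{1,2}$. From $e^{\mathrm{i}tH}=1+(e^{2\pi\mathrm{i}t}-1)\Pi$ we get $G=\mathbb{Z}$. Both bands are constant, so \eqref{eq:moment} cannot be dropped from condition (ii) of Theorem \ref{thm:dichotomy}(c).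
\end{example}

\subsection{The speed as a time average}

Let $G=\mathbb{R}$, so that $H\in W^{1,2}$ by part (a). Fix $m$ and write $B=\partial_mH$. We claim that almost everywhere
\begin{equation}\label{eq:duhamel}
\partial_me^{\mathrm{i}tH}=\mathrm{i}\int_0^te^{\mathrm{i}sH}Be^{\mathrm{i}(t-s)H}\,ds .
\end{equation}
Expand both exponentials on the right and use $\int_0^ts^l(t-s)^p\,ds=\frac{l!\,p!}{(l+p+1)!}t^{l+p+1}$. The result is $\sum_{l,p\ge0}\frac{(\mathrm{i}t)^{l+p+1}}{(l+p+1)!}H^lBH^p$, which is the left side by Lemma \ref{lem:series}.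

Multiplying by the unitary $e^{-\mathrm{i}tH}$ does not change norms, and it turns \eqref{eq:duhamel} into a time average. By the product rule and the substitution $s\mapsto t-s$,
\begin{equation}\label{eq:average}
\frac1te^{-\mathrm{i}tH}\partial_mu_t=\frac{\mathrm{i}}t\int_0^te^{-\mathrm{i}sH}Be^{\mathrm{i}sH}\,ds\;\hat\psi+\frac1t\partial_m\hat\psi .
\end{equation}
At a fixed $\theta$ the average equals $\sum_{E,E'}P_EBP_{E'}\cdot\frac1t\int_0^te^{-\mathrm{i}s(E-E')}ds$, a finite sum over pairs of eigenvalues of $H(\theta)$. As $t\to\infty$ the terms with $E\ne E'$ tend to zero, so the right side of \eqref{eq:average} tends almost everywhere to $\mathrm{i}D_m\hat\psi$, where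
\[
D_m=\sum_{E\in\sigma(H(\theta))}P_E(\partial_mH)P_E .
\]
The rate of convergence depends on the gaps $E-E'$ and is not uniform in $\theta$, but for $t\ge1$ the right side of \eqref{eq:average} is dominated by $\|B\|\,|\hat\psi|+|\partial_m\hat\psi|\in L^2$. By dominated convergence and \eqref{eq:parseval}, the limit $L(\psi)$ exists and
\begin{equation}\label{eq:L}
L(\psi)^2=\frac1{4\pi^2}\sum_{m=1}^d\int_{\mathbb{T}^d}|D_m\hat\psi|^2\,d\theta<\infty .
\end{equation}

It remains to express $D_m$ through the bands. The difficulty is that eigenvalues may be degenerate on a set of positive measure, and there $P_EBP_E$ is a priori a matrix rather than a scalar. The model $A(s)=\operatorname{diag}(s,-s)$ shows what saves us: its ordered eigenvalues $-|s|$ and $|s|$ have a kink at $0$. A splitting at first order makes the ordered eigenvalues nondifferentiable, and this can happen only on a null set.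

\begin{lemma}\label{lem:splitting}
Let $A(s)$ be Hermitian matrices for real $s$ near $0$, with $A(s)=A+sB+o(s)$. Assume that each ordered eigenvalue $E_j(s)$ of $A(s)$ is differentiable at $0$. Let $E$ be an eigenvalue of $A$ with projection $P_E$. Then $E_j'(0)$ has the same value $\beta$ for all $j$ with $E_j(0)=E$, and $P_EBP_E=\beta P_E$.
\end{lemma}

\begin{proof}
We need the first-order expansion of the eigenvalues, which is contained in Rellich's theorem \cite{Kato} and has the following direct proof. The matrix $B$ is Hermitian. Let $D=\sum_EP_EBP_E$ and $K=\sum_{E\ne E'}(E-E')^{-1}P_EBP_{E'}$, with sums over eigenvalues of $A$. Then $K^*=-K$, so $e^{sK}$ is unitary, and $KA-AK=-\sum_{E\ne E'}P_EBP_{E'}=D-B$. Hence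
\[
e^{sK}A(s)e^{-sK}=A+s(B+KA-AK)+o(s)=A+sD+o(s),
\]
and by Weyl's inequality the ordered eigenvalues of $A(s)$ and of $A+sD$ differ by $o(s)$. Let $E=E_{b+1}(0)=\dots=E_{b+q}(0)$ have multiplicity $q$, and let $\beta_1\le\dots\le\beta_q$ be the eigenvalues of $P_EBP_E$ on the range of $P_E$. The matrix $A+sD$ preserves each eigenspace of $A$, with eigenvalues $E+s\beta_l$ on the range of $P_E$, and for small $|s|$ the groups belonging to different $E$ keep their order. So $E_{b+l}(s)=E+s\beta_l+o(s)$ as $s\downarrow0$, while multiplication by $s<0$ reverses the order and $E_{b+l}(s)=E+s\beta_{q+1-l}+o(s)$ as $s\uparrow0$. Differentiability of $E_{b+1}$ forces $\beta_1=\beta_q$. Thus all $\beta_l$ equal one number $\beta$, $P_EBP_E=\beta P_E$, and $E_{b+l}'(0)=\beta$ for all $l$.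
\end{proof}

\begin{proof}[Proof of Theorem \ref{thm:dichotomy}\textup{(b)}]
By Lemma \ref{lem:lines}, $H$ is absolutely continuous on almost every line in direction $m$. For points $a<b$ of such a line, Weyl's inequality gives $|E_j(b)-E_j(a)|\le\|H(b)-H(a)\|\le\int_a^b\|\partial_mH\|$. So $E_j$ is absolutely continuous on the line with $|\partial_mE_j|\le\|\partial_mH\|$ almost everywhere, and $E_j\in W^{1,2}$ by Lemma \ref{lem:lines}. At almost every $\theta$, the matrix $H$ and all $E_j$ are differentiable in every coordinate direction. At such $\theta$ apply Lemma \ref{lem:splitting} to $A(s)=H(\theta_s)$, where $\theta_s$ is obtained from $\theta$ by adding $s$ to the $m$-th coordinate. All $E_j$ with $E_j(\theta)=E$ have the same derivative $\partial_mE$, and $D_m=\sum_E(\partial_mE)P_E$. The ranges of the $P_E$ are orthogonal, so $|D_m\hat\psi|^2=\sum_E|\partial_mE|^2|P_E\hat\psi|^2$, and \eqref{eq:L} becomes the formula for $L(\psi)^2$. For $\psi=\delta_{v_i}$ we have $\hat\psi=\mathbf{e}_i$, and $\sum_i|P_E\mathbf{e}_i|^2=\operatorname{tr}P_E$ is the multiplicity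 of $E$. Hence the integrands add up to $\sum_E|\nabla E|^2\operatorname{tr}P_E=\sum_j|\nabla E_j|^2$.
\end{proof}

\subsection{Sub-ballistic means bounded}

The trace formula in (b) is where ``every $\psi$'' is used: the states $\delta_{v_1},\dots,\delta_{v_\nu}$ together see all bands at all $\theta$.

\begin{proof}[Proof of Theorem \ref{thm:dichotomy}\textup{(c)} and \textup{(d)}]
(i)$\Rightarrow$(ii). Sub-ballistic transport requires the $\nu$ functions $M_{\delta_{v_i}}(t)$ to be finite for all large $t$. By \eqref{eq:G}, $G$ contains a half-line, so it is not discrete; by (a), \eqref{eq:moment} holds and $G=\mathbb{R}$. By (b), $\sum_j\|\nabla E_j\|_{L^2}^2=4\pi^2\sum_iL(\delta_{v_i})^2=0$. Since $E_j\in W^{1,2}$, its Fourier coefficients with $n\ne0$ vanish, and the continuous function $E_j$ is constant. Thus membership in $W^{1,2}$ excludes nonconstant bands whose gradient vanishes almost everywhere.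

(ii)$\Rightarrow$(iii). Let $\mu_1,\dots,\mu_r$ be the distinct values of the bands; they form the spectrum of $H(\theta)$ for every $\theta$. With constant eigenvalues the projections are polynomials in $H$ with constant coefficients,
\[
P_{\mu_l}=\prod_{l'\ne l}\frac{H-\mu_{l'}}{\mu_l-\mu_{l'}},
\]
so they are continuous and lie in $W^{1,2}$. From $u_t=\sum_le^{\mathrm{i}t\mu_l}P_{\mu_l}\hat\psi$ we get $\|\nabla u_t\|_{L^2}\le\sum_l\|\nabla(P_{\mu_l}\hat\psi)\|_{L^2}<\infty$ for all $t$.

(iii)$\Rightarrow$(i) holds because a bounded function divided by $t$ tends to zero. If $M_\psi(t)\sim t^\alpha$ with $0<\alpha<1$ for all nonzero compactly supported $\psi$, then (i) holds, hence (iii), which contradicts $t^\alpha\to\infty$.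

(d) If \eqref{eq:moment} holds, then $L(\delta_v)<\infty$ by (a) and (b), and $L(\delta_v)>0$ by Theorem \ref{thm:main}. Otherwise $G$ is discrete by (a), and for $t\notin G$ some $M_{\delta_{v_i}}(t)$ is infinite by \eqref{eq:G}.
\end{proof}

\section{A state with anomalous speed}\label{sec:anomalous}

For a single state, $L(\psi)=0$ says only that $\hat\psi(\theta)$ has no component along a band with nonzero gradient, for almost every $\theta$. The bands that $\hat\psi$ avoids at $\theta$ may move. We build a real symmetric $2\times2$ matrix function $T$ on $\mathbb{T}$ for which the constant vector $\mathbf{e}_1$ behaves in this way while $\|(e^{\mathrm{i}tT}\mathbf{e}_1)'\|_{L^2}\sim t^\alpha$, and then realize $T$ inside a crystal with nonnegative weights.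

\subsection{One rotation}

Consider an interval $I$ of length $\ell$ on which the eigenvalues are constants $\mu$ and $\mu+\gamma$ and the eigenvectors make a quarter turn: $T=\mu\mathbf{1}+\gamma\,rr^\top$, where $\mathbf{1}$ is the identity matrix, $r=(\cos\omega,\sin\omega)^\top$, and $\omega$ is an affine function from $I$ onto $[0,\frac\pi2]$, so $|\omega'|=\frac{\pi}{2\ell}$. As $rr^\top$ is a projection,
\[
e^{\mathrm{i}tT}\mathbf{e}_1=e^{\mathrm{i}t\mu}\big(\mathbf{e}_1+(e^{\mathrm{i}t\gamma}-1)\cos\omega\;r\big),\qquad\cos\omega\;r=\tfrac12(1+\cos2\omega,\ \sin2\omega)^\top .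
\]
The derivative of $\cos\omega\;r$ in $\omega$ is the unit vector $(-\sin2\omega,\cos2\omega)^\top$, and $|e^{\mathrm{i}t\gamma}-1|^2=4\sin^2(t\gamma/2)$. The derivative of $rr^\top$ in $\omega$ has rows $(-\sin2\omega,\cos2\omega)$ and $(\cos2\omega,\sin2\omega)$; it is orthogonal and has norm $1$. Therefore
\begin{equation}\label{eq:rotation}
\int_I|(e^{\mathrm{i}tT}\mathbf{e}_1)'|^2=\frac{\pi^2\sin^2(t\gamma/2)}{\ell},\qquad\int_I\|T'\|^2=\frac{\pi^2\gamma^2}{4\ell}.
\end{equation}
The first quantity grows like $t^2$ up to time $1/\gamma$ and then stays of order at most $1/\ell$. To obtain $t^{2\alpha}$ at all times we use one rotation for each dyadic time $2^n$, with $\gamma_n$ of order $2^{-n}$ and $\ell_n$ of order $4^{-\alpha n}$. The intervals fit into the circle because $\alpha>0$, and $T\in W^{1,2}$ requires $\sum_n\gamma_n^2/\ell_n<\infty$, which holds because $\alpha<1$. Between two rotations the gap has to be halved. At the end of a rotation $\mathbf{e}_1$ is an eigenvector, so this can be done by moving only the eigenvalue of $\mathbf{e}_2$.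

\subsection{The matrix function}

Let $\mu_n=2^{-n}$, $\gamma_n=\mu_n-\mu_{n+1}=2^{-n-1}$ and $\ell_n=\ell_04^{-\alpha n}$ for $n\ge0$, with $\ell_0=\frac14(1-4^{-\alpha})$, so that $2\sum_n\ell_n=\frac12$. Starting at $\frac12$ and moving toward $0$, divide $(0,\frac12]$ into consecutive intervals $I_0,J_0,I_1,J_1,\dots$ with $|I_n|=|J_n|=\ell_n$. On each of them let $\zeta\in[0,1]$ be the affine coordinate that increases toward $0$. Define
\[
T=\begin{cases}\mu_{n+1}\mathbf{1}+\gamma_n\,rr^\top,\quad\omega=\frac\pi2\zeta,&\text{on }I_n,\\[2pt]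
\operatorname{diag}\big(\mu_{n+1},\,(1-\zeta)\mu_n+\zeta\mu_{n+2}\big)&\text{on }J_n,\end{cases}
\]
put $T(0)=0$ and $T(-\theta)=T(\theta)$, and extend $T$ with period $1$; see Figure \ref{fig:bands}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[xscale=1.05,yscale=0.95]
\fill[gray!15] (7.5,0) rectangle (10,3.5);
\fill[gray!15] (3.75,0) rectangle (5,3.5);
\fill[gray!15] (1.875,0) rectangle (2.5,3.5);
\fill[gray!15] (0.9375,0) rectangle (1.25,3.5);
\draw[->] (0,0) -- (10.5,0) node[right] {$\theta$};
\draw[->] (0,0) -- (0,3.7);
\draw[thick] (7.5,3.2) -- (10,3.2);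
\draw[thick] (3.75,1.6) -- (10,1.6);
\draw[thick] (1.875,0.8) -- (5,0.8);
\draw[thick] (0.9375,0.4) -- (2.5,0.4);
\draw[thick] (0.625,0.2) -- (1.25,0.2);
\draw[thick,dashed] (7.5,3.2) -- (5,0.8);
\draw[thick,dashed] (3.75,1.6) -- (2.5,0.4);
\draw[thick,dashed] (1.875,0.8) -- (1.25,0.2);
\draw[thick,dashed] (0.9375,0.4) -- (0.625,0.1);
\draw (0.08,3.2) -- (-0.08,3.2) node[left] {$\mu_0$};
\draw (0.08,1.6) -- (-0.08,1.6) node[left] {$\mu_1$};
\draw (0.08,0.8) -- (-0.08,0.8) node[left] {$\mu_2$};
\node[below] at (0,0) {$0$};
\node[below] at (10,0) {$\frac12$};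
\node[below] at (8.75,0) {$I_0$};
\node[below] at (6.25,0) {$J_0$};
\node[below] at (4.375,0) {$I_1$};
\node[below] at (3.125,0) {$J_1$};
\node[below] at (2.19,0) {$I_2$};
\end{tikzpicture}
\caption{The two eigenvalues of $T(\theta)$ on $(0,\frac12]$ for $\alpha=\frac12$, first four scales. On the shaded intervals $I_n$ both eigenvalues are constant and the eigenvectors make a quarter turn, which carries $\mathbf{e}_1$ from the upper level $\mu_n$ to the lower level $\mu_{n+1}$ as $\theta$ decreases. On $J_n$ the eigenvectors are $\mathbf{e}_1$ (solid, constant eigenvalue) and $\mathbf{e}_2$ (dashed, moving eigenvalue). So $\mathbf{e}_1$ never has a component along a moving eigenvalue.}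
\label{fig:bands}
\end{figure}

The pieces match. At $\zeta=0$ on $I_n$ we have $r=\mathbf{e}_1$ and $T=\operatorname{diag}(\mu_n,\mu_{n+1})$. At $\zeta=1$ on $I_n$ we have $r=\mathbf{e}_2$ and $T=\operatorname{diag}(\mu_{n+1},\mu_n)$, the value at $\zeta=0$ on $J_n$. At $\zeta=1$ on $J_n$ we have $T=\operatorname{diag}(\mu_{n+1},\mu_{n+2})$, the value at $\zeta=0$ on $I_{n+1}$. Also $\|T\|\le\mu_n$ on $I_n\cup J_n$, so $T$ is continuous at $0$, and evenness makes the periodic extension continuous at $\frac12$. On $J_n$ we have $\|T'\|=\frac34\,2^{-n}/\ell_n$. With \eqref{eq:rotation},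
\[
\int_0^{1/2}\|T'\|^2=\frac{\pi^2+9}{16}\sum_{n\ge0}\frac{4^{-n}}{\ell_n}=\frac{\pi^2+9}{16\,\ell_0}\sum_{n\ge0}4^{-(1-\alpha)n}<\infty .
\]
On $[\epsilon,\frac12]$ the function $T$ is continuous and piecewise smooth, so $T(\theta)-T(\epsilon)=\int_\epsilon^\theta T'$; letting $\epsilon\to0$ shows that $T$ is absolutely continuous on $[0,\frac12]$. By Lemma \ref{lem:lines}, $T\in W^{1,2}(\mathbb{T})$. Write $T(\theta)=\sum_kc(k)e^{2\pi\mathrm{i}k\theta}$. Then $\sum_k(1+k^2)|c_{ij}(k)|^2<\infty$, and $c_{ij}\in\ell^1(\mathbb{Z})$ by the Cauchy--Schwarz inequality, since $\sum_k(1+k^2)^{-1}<\infty$. As $T$ is real, even and symmetric, $c_{ij}(k)=c_{ji}(k)=c_{ij}(-k)\in\mathbb{R}$.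

\subsection{Doubling}

The coefficients $c_{ij}(k)$ may have either sign. As in Example \ref{ex:doubled}, we take two copies of each vertex and look at states that are odd under exchanging the copies. On such states a positive weight between different copies acts as a negative weight.

For $k\in\mathbb{Z}^d$ set $\tau_{ij}(k)=c_{ij}(k_1)$ if $k_2=\dots=k_d=0$ and $\tau_{ij}(k)=0$ otherwise, and let $\chi(k)=1$ if $|k|\le1$ and $\chi(k)=0$ otherwise. Let $\nu=4$, $Q_i=0$, and let $v_1,\dots,v_4$ be four distinct points of a fundamental cell. Define the weights in $2\times2$ blocks by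
\[
w(k)=\begin{pmatrix}A^+(k)&A^-(k)\\A^-(k)&A^+(k)\end{pmatrix},\qquad A^\pm_{ij}(k)=\max(\pm\tau_{ij}(k),0)+\chi(k).
\]
Then $w_{ij}(k)\ge0$, and $w_{ij}(k)=w_{ji}(-k)$ because $\tau_{ij}(k)=\tau_{ji}(-k)$ and $\chi$ is even. Each weight is at most $|\tau_{i'j'}(k)|+\chi(k)$ for some $i',j'\in\{1,2\}$, so the weights are summable and satisfy \eqref{eq:moment}. All $w_{ij}(k)$ with $|k|\le1$ are positive, so all vertices in one cell or in adjacent cells are joined, and $\Gamma$ is connected. (The loop weights $w_{ii}(0)$ may be moved into the $Q_i$ without changing $\mathcal{H}$.) Since $A^+-A^-=\tau$ and $\sum_k\tau(k)e^{2\pi\mathrm{i}k\cdot\theta}=T(\theta_1)$,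
\begin{equation}\label{eq:odd}
H(\theta)(\xi,-\xi)=\big(T(\theta_1)\xi,-T(\theta_1)\xi\big)\qquad(\xi\in\mathbb{C}^2).
\end{equation}

\begin{proof}[Proof of Theorem \ref{thm:anomalous}]
Let $\psi=\delta_{v_1}-\delta_{v_3}$, so $\hat\psi=(\mathbf{e}_1,-\mathbf{e}_1)$ with $\mathbf{e}_1\in\mathbb{C}^2$. By \eqref{eq:odd}, $e^{\mathrm{i}tH}\hat\psi=(U_t,-U_t)$ with $U_t=e^{\mathrm{i}tT(\theta_1)}\mathbf{e}_1$, and $U_t\in W^{1,2}$ by Lemma \ref{lem:series}. On $J_n$ the function $U_t=e^{\mathrm{i}t\mu_{n+1}}\mathbf{e}_1$ is constant, and on $I_n$ we use \eqref{eq:rotation}. The two blocks give a factor $2$ and the evenness of $T$ gives another, so by \eqref{eq:parseval}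
\[
M_\psi(t)^2=\frac{2\cdot2}{4\pi^2}\sum_{n\ge0}\frac{\pi^2\sin^2(t\gamma_n/2)}{\ell_n}=\frac1{\ell_0}\sum_{n\ge0}4^{\alpha n}\sin^2\big(t\,2^{-n-2}\big).
\]
Let $t\ge1$ and $2^N\le t<2^{N+1}$. For $n\le N$ we bound the sine by $1$, and for $n>N$ by its argument:
\[
\sum_{n\le N}4^{\alpha n}\le\frac{4^{\alpha N}}{1-4^{-\alpha}}\le\frac{t^{2\alpha}}{1-4^{-\alpha}},
\]
\[
\frac{t^2}{16}\sum_{n>N}4^{-(1-\alpha)n}=\frac{t^2\,4^{-(1-\alpha)(N+1)}}{16\,(1-4^{-(1-\alpha)})}\le\frac{t^{2\alpha}}{16\,(1-4^{-(1-\alpha)})} .
\]
For the lower bound keep only $n=N$. Here $t2^{-N-2}\in[\frac14,\frac12)$, so the term is at least $4^{\alpha N}\sin^2\frac14\ge4^{-\alpha}\sin^2(\tfrac14)\,t^{2\alpha}$. Hence $M_\psi(t)\sim t^\alpha$.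
\end{proof}

In this same crystal every $\delta_v$ moves ballistically, $0<L(\delta_v)<\infty$, by Theorem \ref{thm:dichotomy}(d).

\begin{thebibliography}{9}

\bibitem{Kato}
Kato, \emph{Perturbation Theory for Linear Operators}, Chapter II.

\bibitem{KPST}
Joachim Kerner, Olaf Post, Mostafa Sabri and Matthias T\"aufer, \emph{The curious spectra and dynamics of non-locally finite crystals}, arXiv:2411.14965 (2024).

\end{thebibliography}
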